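\title{Commutators and discrepancy values of matrices}

\begin{abstract}
The discrepancy values $\delta_1(A),\dots,\delta_n(A)$ of a complex $n\times n$ matrix $A$ are the increments in $k$ of the distance from $A$ to the scalar matrices in the Ky Fan $k$-norm. We study the conjecture, posed by Habib Zadeh and Sra, that the singular values of a commutator satisfy the weak majorization $\sigma([A,B])\prec_w 2\,\delta(A)\delta(B)$. We show that it holds for $n\le 2$ and fails for every $n\ge 3$, with an explicit integer counterexample in which $B$ has rank one. We then prove what survives: the inequality with constant $2$ when only one of the two factors is a vector of discrepancy values, the conjectured inequality for two classes of matrices that include all Hermitian $B$, and the conjectured inequality for all matrices with the dimension-free constant $(1+\sqrt2)^3$ in place of $2$.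
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $M_n$ be the space of complex $n\times n$ matrices. For a scalar $\alpha$ we write $A-\alpha$ for $A-\alpha I$. Let $\sigma_1(M)\ge\dots\ge\sigma_n(M)$ be the singular values of $M\in M_n$, let $\sigma(M)$ be the vector they form, and let
\[
\|M\|_{(k)}=\sum_{i=1}^k\sigma_i(M),\qquad k=1,\dots,n,
\]
be the Ky Fan $k$-norm. The extreme cases are the operator norm $\|M\|=\|M\|_{(1)}$ and the trace norm $\|M\|_1=\|M\|_{(n)}$. For $x,y\in\mathbb{R}^n$, weak majorization $x\prec_w y$ means that $\sum_{i\le k}x_i^{\downarrow}\le\sum_{i\le k}y_i^{\downarrow}$ for $k=1,\dots,n$, where $x^{\downarrow}$ is $x$ with its entries in nonincreasing order. The product $xy$ of two vectors is taken entrywise.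

How large are the singular values of the commutator $[A,B]=AB-BA$? Horn's inequality $\|XY\|_{(k)}\le\sum_{i\le k}\sigma_i(X)\sigma_i(Y)$ and the triangle inequality give a first bound, and since $[A,B]=[A-\alpha,B-\beta]$ this bound holds after any scalar shifts:
\begin{equation}\label{eq:horn}
\sigma([A,B])\prec_w 2\,\sigma(A-\alpha)\,\sigma(B-\beta)\qquad\text{for all }\alpha,\beta\in\mathbb{C}.
\end{equation}
The left side does not see the shifts, so one would like a right side that does not see them either. Define the \emph{discrepancy pseudo-norms} and the \emph{discrepancy values} of $A$ by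
\[
\|A\|^{\delta}_{(k)}=\min_{\alpha\in\mathbb{C}}\|A-\alpha\|_{(k)},\qquad
\delta_k(A)=\|A\|^{\delta}_{(k)}-\|A\|^{\delta}_{(k-1)},\qquad k=1,\dots,n,
\]
with $\|A\|^{\delta}_{(0)}=0$, and put $\delta(A)=(\delta_1(A),\dots,\delta_n(A))$. Thus $\sum_{i\le k}\delta_i(A)$ is the distance from $A$ to the scalar matrices in the Ky Fan $k$-norm. For a normal matrix with eigenvalues $\lambda_i$ the singular values of $A-\alpha$ are the numbers $|\lambda_i-\alpha|$, so $\delta_1(A)$ is the radius of the smallest disk that contains the spectrum, and $\sum_{i\le n}\delta_i(A)$ is the least total distance from a point of the plane to the eigenvalues. The following conjecture is posed in \cite{HS}: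
\begin{equation}\label{eq:conj}
\sigma([A,B])\prec_w 2\,\delta(A)\delta(B)\qquad\text{for all }A,B\in M_n .
\end{equation}
Discrepancy values are nonnegative and nonincreasing (Lemma~\ref{lem:K}), so \eqref{eq:conj} consists of the $n$ inequalities
\begin{equation}\label{eq:conjk}
\|[A,B]\|_{(k)}\le 2\sum_{i\le k}\delta_i(A)\delta_i(B),\qquad k=1,\dots,n .
\end{equation}

There are good reasons to expect \eqref{eq:conjk}. For $k=1$ it is \eqref{eq:horn} with the best $\alpha$ and the best $\beta$. If one scalar $\alpha$ minimizes $\|A-\alpha\|_{(k)}$ for all $k$ at once, then $\delta(A)=\sigma(A-\alpha)$, and if the same holds for $B$, then \eqref{eq:conj} is again a case of \eqref{eq:horn}. Finally, \eqref{eq:conj} would contain the whole family \eqref{eq:horn}. Indeed, if $d_1\ge\dots\ge d_k\ge d_{k+1}:=0$, then $\sum_{i\le k}d_ix_i=\sum_{i\le k}(d_i-d_{i+1})(x_1+\dots+x_i)$ does not decrease when the partial sums of $x$ increase, and two applications give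
\begin{equation}\label{eq:chain}
\delta(A)\delta(B)\prec_w\delta(A)\sigma(B-\beta)\prec_w\sigma(A-\alpha)\sigma(B-\beta).
\end{equation}
The difficulty is that the best scalar depends on $k$ in general, while the right side of \eqref{eq:conjk} involves the distances to the scalars for all indices up to $k$. This difficulty is real.

\begin{theorem}\label{thm:counter}
Let $n\ge 3$, $A=A_3\oplus 0_{n-3}$ and $B=B_3\oplus 0_{n-3}$, where
\[
A_3=\begin{pmatrix}0&0&0\\1&0&2\\2&0&-1\end{pmatrix},\qquad
B_3=\begin{pmatrix}0&1&2\\0&0&0\\0&2&4\end{pmatrix}.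
\]
Then $\sigma([A,B])=(5\sqrt5,5\sqrt5,0,\dots,0)$, while $\delta_k(B)=0$ for $k\ge3$ and
\[
2\sum_{i=1}^n\delta_i(A)\delta_i(B)\le 2\Big(3\sqrt5+\sqrt{58/3}\Big)<10\sqrt5 .
\]
Hence $\sigma([A,B])\not\prec_w2\,\delta(A)\delta(B)$; the inequality \eqref{eq:conjk} fails for every $k=2,\dots,n$.
\end{theorem}

\begin{theorem}\label{thm:two}
The conjecture \eqref{eq:conj} holds for $n\le 2$. So it holds for all $A,B\in M_n$ exactly when $n\le2$.
\end{theorem}

The middle term of \eqref{eq:chain} is still an upper bound with the constant $2$.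

\begin{theorem}\label{thm:onesided}
For all $n$, all $A,B\in M_n$, all $k$ and all $\alpha,\beta\in\mathbb{C}$,
\[
\sum_{i\le k}\sigma_i([A,B])\le2\sum_{i\le k}\delta_i(A)\,\sigma_i(B-\beta),\qquad
\sum_{i\le k}\sigma_i([A,B])\le2\sum_{i\le k}\sigma_i(A-\alpha)\,\delta_i(B).
\]
That is, $\sigma([A,B])\prec_w2\,\delta(A)\sigma(B-\beta)$ and $\sigma([A,B])\prec_w2\,\sigma(A-\alpha)\delta(B)$.
\end{theorem}

\begin{theorem}\label{thm:classes}
The relation $\sigma([A,B])\prec_w2\,\delta(A)\delta(B)$ holds for arbitrary $A$ if $B$ satisfies one of the following conditions, and likewise with the roles of $A$ and $B$ exchanged.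
\begin{enumerate}
\item[(i)] One scalar $\beta$ minimizes $\|B-\beta\|_{(k)}$ for all $k$ simultaneously. This is the case, for example, if $B-\beta$ is unitarily similar to $\omega(B-\beta)$ for some root of unity $\omega\ne1$, or if $B-\beta$ is a multiple of a traceless unitary matrix.
\item[(ii)] $B$ is normal with collinear spectrum; in particular, $B$ may be any Hermitian matrix.
\end{enumerate}
\end{theorem}

\begin{theorem}\label{thm:constant}
For $n\ge2$ let $C_n$ be the least constant such that $\sigma([A,B])\prec_wC_n\,\delta(A)\delta(B)$ for all $A,B\in M_n$. Then $C_2=2$, and for every $n\ge3$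
\[
2.013<\frac{10\sqrt5}{3\sqrt5+\sqrt{58/3}}\le C_n\le(1+\sqrt2)^3 .
\]
\end{theorem}

We do not determine the exact value of $C_n$ for $n\ge3$.

Section~\ref{sec:K} extends the pseudo-norms to a concave function of a real variable. Section~\ref{sec:small} computes the discrepancy values of $2\times2$ and of rank-one matrices, and Section~\ref{sec:counter} builds the counterexample from this computation. The three positive results have one source, developed in Section~\ref{sec:layers}: after $A$ and $B$ are cut into pieces, each commutator of two pieces may use its own scalar shifts. Theorems~\ref{thm:onesided}, \ref{thm:classes} and \ref{thm:constant} differ only in the way $B$ is cut: by the singular value decomposition, by the gaps of the spectrum (Section~\ref{sec:classes}), and by a theorem of interpolation theory (Section~\ref{sec:constant}).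

\section{The function $K_A$}\label{sec:K}

We use the following standard facts. The Ky Fan norms are norms, they are invariant under transposition and under multiplication by unitary matrices on either side, and $\|M\|_{(k)}\le\min(\|M\|_1,k\|M\|)$. For all $X,Y\in M_n$,
\begin{equation}\label{eq:ideal}
\|XY\|_{(k)}\le\|X\|\,\|Y\|_{(k)},\qquad \|XY\|_{(k)}\le\|X\|_{(k)}\|Y\|,\qquad |\operatorname{tr}XY|\le\|X\|\,\|Y\|_1 .
\end{equation}
The first two inequalities give $\|[X,Y]\|_{(k)}\le2\|X\|\,\|Y\|_{(k)}$. Weyl's inequality states that $|\sigma_i(X+Y)-\sigma_i(X)|\le\|Y\|$. The singular values of a direct sum are those of the summands taken together. The Frobenius norm satisfies $\|M\|_F^2=\operatorname{tr}M^*M=\sum_i\sigma_i(M)^2$, and for $M\in M_n$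
\begin{equation}\label{eq:frob}
\|M-\alpha\|_F^2=\|M\|_F^2-2\operatorname{Re}(\bar\alpha\operatorname{tr}M)+n|\alpha|^2 .
\end{equation}

It is not visible from the definition that $k\mapsto\|A\|^{\delta}_{(k)}$ is concave. The way to see it, and the tool for all upper bounds below, is to describe every Ky Fan norm through the two extreme ones. For $t>0$ put
\[
K_A(t)=\min\big\{\|A_0\|_1+t\|A_1\| : A-A_0-A_1\in\mathbb{C}I\big\},\qquad K_A(0)=0 .
\]
The minimum exists, because the constraint is closed and the pairs $(A_0,A_1)$ with $\|A_0\|_1+t\|A_1\|$ below a given level form a bounded set.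

\begin{lemma}\label{lem:K}
Let $A\in M_n$.
\begin{enumerate}
\item[(a)] $K_A(k)=\|A\|^{\delta}_{(k)}=\delta_1(A)+\dots+\delta_k(A)$ for integers $1\le k\le n$.
\item[(b)] $K_A(t)=t\,\delta_1(A)$ for $0\le t\le1$, and $K_A(t)=K_A(n)$ for $t\ge n$.
\item[(c)] $K_A$ is concave and nondecreasing on $[0,\infty)$. Consequently $\delta_1(A)\ge\dots\ge\delta_n(A)\ge0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $A-\alpha=A_0+A_1$, then $\|A-\alpha\|_{(k)}\le\|A_0\|_{(k)}+\|A_1\|_{(k)}\le\|A_0\|_1+k\|A_1\|$, so $\|A\|^{\delta}_{(k)}\le K_A(k)$. Conversely, let $A-\alpha=U\operatorname{diag}(\sigma_i)V$ be a singular value decomposition, and cut the singular values at the level $\sigma_k$: put $A_1=U\operatorname{diag}(\min(\sigma_i,\sigma_k))V$ and $A_0=A-\alpha-A_1$. The singular values of $A_0$ are $\sigma_i-\sigma_k$ for $i\le k$ and $0$ otherwise, so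
\[
\|A_0\|_1+k\|A_1\|=\sum_{i\le k}(\sigma_i-\sigma_k)+k\sigma_k=\|A-\alpha\|_{(k)} .
\]
Minimizing over $\alpha$ gives $K_A(k)\le\|A\|^{\delta}_{(k)}$.

(b) Let $A-\alpha=A_0+A_1$. For $t\le1$ we have $\|A_0\|_1+t\|A_1\|\ge t\|A_0+A_1\|\ge t\,\delta_1(A)$, with equality for $A_0=0$ and the best $\alpha$. For $t\ge n$ we have $\|A_0\|_1+t\|A_1\|\ge\|A_0\|_1+\|A_1\|_1\ge\|A\|^{\delta}_{(n)}$, with equality for $A_1=0$ and the best $\alpha$.

(c) On $(0,\infty)$ the function $K_A$ is a minimum of nondecreasing affine functions of $t$, hence concave and nondecreasing, and by (b) it is continuous at $0$. The numbers $\delta_k(A)=K_A(k)-K_A(k-1)$ are the increments of such a function.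
\end{proof}

From the definition, $K_{cA-\alpha}=|c|K_A$ and $K_{A+B}\le K_A+K_B$. Upper bounds for $K_A$ come from choosing a decomposition. Lower bounds come from testing $A$ against matrices that annihilate the scalars.

\begin{lemma}\label{lem:test}
If $\operatorname{tr}X=0$, $\|X\|\le1$ and $\|X\|_1\le t$, then $|\operatorname{tr}X^*A|\le K_A(t)$.
\end{lemma}

\begin{proof}
Let $A-\alpha=A_0+A_1$ attain the minimum in $K_A(t)$. Since $\operatorname{tr}X^*=0$, \eqref{eq:ideal} gives
$|\operatorname{tr}X^*A|=|\operatorname{tr}X^*A_0+\operatorname{tr}X^*A_1|\le\|X\|\,\|A_0\|_1+\|X\|_1\|A_1\|\le K_A(t)$.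
\end{proof}

\section{Two-by-two matrices and rank-one matrices}\label{sec:small}

In dimension two a symmetry makes one scalar optimal for both Ky Fan norms.

\begin{lemma}\label{lem:traceless}
If $N\in M_2$ and $\operatorname{tr}N=0$, then $\|N-\alpha\|_{(k)}\ge\|N\|_{(k)}$ for all $\alpha\in\mathbb{C}$ and $k=1,2$. Hence $\delta(N)=\sigma(N)$.
\end{lemma}

\begin{proof}
Let $N=\begin{pmatrix}a&b\\c&-a\end{pmatrix}$ and let $J=\begin{pmatrix}0&1\\-1&0\end{pmatrix}$, which is unitary. Then $JN^TJ^*=\begin{pmatrix}-a&-b\\-c&a\end{pmatrix}=-N$, so $J(N-\alpha)^TJ^*=-(N+\alpha)$ and $\|N-\alpha\|_{(k)}=\|N+\alpha\|_{(k)}$. Since $N$ is the average of $N-\alpha$ and $N+\alpha$, the triangle inequality gives $\|N\|_{(k)}\le\|N-\alpha\|_{(k)}$.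
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:two}]
For $n=1$ both sides of \eqref{eq:conj} vanish. For $n=2$ let $\alpha=\frac12\operatorname{tr}A$ and $\beta=\frac12\operatorname{tr}B$. By Lemma~\ref{lem:traceless}, $\delta(A)=\sigma(A-\alpha)$ and $\delta(B)=\sigma(B-\beta)$, so \eqref{eq:conj} is \eqref{eq:horn}. The second sentence of the theorem follows from Theorem~\ref{thm:counter}, proved in Section~\ref{sec:counter}.
\end{proof}

A matrix of rank one lives on a two-dimensional subspace, so its discrepancy values can be read off from Lemma~\ref{lem:traceless} in every dimension.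

\begin{lemma}\label{lem:rankone}
Let $n\ge2$ and let $B\in M_n$ have rank one, with $s=\|B\|$ and $\tau=\operatorname{tr}B$. Then $|\tau|\le s$,
\[
\delta_1(B)=\frac{s+\sqrt{s^2-|\tau|^2}}2,\qquad \delta_2(B)=\frac{s-\sqrt{s^2-|\tau|^2}}2,
\]
and $\delta_k(B)=0$ for $k\ge3$.
\end{lemma}

\begin{proof}
Write $B=xy^*$, so that $s=|x|\,|y|$ and $\tau=y^*x$, whence $|\tau|\le s$. Let $E$ be a two-dimensional subspace that contains $x$ and $y$. Then $B$ maps $E$ into $E$ and vanishes on $E^{\perp}$, so $B=B_0\oplus0$, where $B_0\in M_2$ has $\|B_0\|_F=s$ and eigenvalues $\tau$ and $0$. The matrix $N=B_0-\tau/2$ is traceless with eigenvalues $\pm\tau/2$. Its singular values $s_1\ge s_2$ satisfy $s_1s_2=|\det N|=|\tau|^2/4$ and, by \eqref{eq:frob}, $s_1^2+s_2^2=s^2-|\tau|^2/2$. Therefore $(s_1+s_2)^2=s^2$ and $(s_1-s_2)^2=s^2-|\tau|^2$, so $s_1$ and $s_2$ are the two numbers in the statement. It remains to show that $K_B(1)=s_1$ and $K_B(k)=s$ for $2\le k\le n$.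

The singular values of $B_0-\alpha$ are among those of $B-\alpha=(B_0-\alpha)\oplus(-\alpha I_{n-2})$. With Lemma~\ref{lem:traceless} this gives $\|B-\alpha\|\ge\|N\|=s_1$ and $\|B-\alpha\|_{(k)}\ge\|N\|_{(2)}=s$ for $k\ge2$. In the other direction, $\|B-\tau/2\|\le\max(s_1,|\tau|/2)=s_1$ because $|\tau|/2=\sqrt{s_1s_2}\le s_1$, and $\|B\|_{(k)}=s$.
\end{proof}

The proof uses the scalar $\tau/2$ for $k=1$ and the scalar $0$ for $k\ge2$. If $n\ge3$ and $0<|\tau|<s$, neither scalar does both jobs: $\|B\|=s>s_1$, and the summand $-\frac{\tau}{2}I_{n-2}$ contributes the singular value $|\tau|/2>s_2$, so $\|B-\tau/2\|_{(2)}=s_1+|\tau|/2>s$.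

\section{The counterexample}\label{sec:counter}

We first explain how to find the matrices of Theorem~\ref{thm:counter}. Let $B=xy^*$ with $\tau=y^*x\ne0$, so that $\delta(B)=(s_1,s_2,0,\dots,0)$ with $s_1+s_2=s$ and $s_2>0$. There is an elementary bound $\|[A,B]\|_1=\|[A-\alpha,B]\|_1\le2s\|A-\alpha\|$, that is,
\begin{equation}\label{eq:elem}
\|[A,B]\|_1\le2s\,\delta_1(A).
\end{equation}
For $k\ge2$ the right side of \eqref{eq:conjk} is $2s_1\delta_1(A)+2s_2\delta_2(A)$, which is smaller by $2s_2(\delta_1(A)-\delta_2(A))$. So the conjecture fails as soon as some $A$ has the two properties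
\[
\text{(a)}\quad\|[A,B]\|_{(2)}=2s\|A\|,\qquad\qquad\text{(b)}\quad K_A(2)<2\|A\|.
\]
Indeed, (a) and \eqref{eq:elem} force $\delta_1(A)=\|A\|$, so \eqref{eq:elem} is attained, and (b) then says that $\delta_2(A)<\delta_1(A)$.

For (a), write
\[
[A,B]=(Ax)\,y^*-x\,(A^*y)^* .
\]
If $Ax\perp x$ and $A^*y\perp y$, the right side is already a singular value decomposition, with singular values $|Ax|\,|y|$ and $|x|\,|A^*y|$. If moreover $|Ax|=\|A\|\,|x|$ and $|A^*y|=\|A\|\,|y|$, both equal $s\|A\|$. For (b), let $A$ have rank two and $\sigma_1(A)=\sigma_2(A)$. Then $A$ is a case of equality in the inequality $\|M\|_{(2)}\le\sqrt2\,\|M\|_F$, and by \eqref{eq:frob} a suitable small shift lowers the Frobenius norm whenever $\operatorname{tr}A\ne0$.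

For $n=2$ the two requirements conflict: $A$ is a multiple of a unitary matrix, and $Ax\perp x$ makes it antidiagonal in an orthonormal basis that begins with $x/|x|$, so $\operatorname{tr}A=0$. For $n=3$ there is room. Take $x=(1,0,2)^T$ and $y=(0,1,2)^T$, so that $e_2\perp x$ and $e_1\perp y$, and prescribe
\[
Ax=5e_2,\qquad Ae_1=y,\qquad Ae_2=0 .
\]
On $\operatorname{span}(x,e_1)=\operatorname{span}(e_1,e_3)$ this map is $\sqrt5$ times an isometry, because $|5e_2|^2=5|x|^2$, $|y|^2=5|e_1|^2$ and $y^T(5e_2)=5=5\,e_1^Tx$. Hence $A^*y=A^*Ae_1=5e_1$, and all the conditions for (a) hold. Finally $Ae_3=\frac12(5e_2-y)=(0,2,-1)^T$. This is the matrix $A_3$, and its trace is $-1$.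

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Let $x=(1,0,2,0,\dots,0)^T$ and $y=(0,1,2,0,\dots,0)^T$, so that $B=xy^T$.

\emph{The commutator.} From the entries of $A_3$ we get $Ax=5e_2$ and $A^Ty=5e_1$, so
\[
[A,B]=5e_2y^T-5xe_1^T=\begin{pmatrix}-5&0&0\\0&5&10\\-10&0&0\end{pmatrix}\oplus0_{n-3}.
\]
Since $e_2\perp x$, $y\perp e_1$ and $|x|=|y|=\sqrt5$, we have $\sigma([A,B])=(5\sqrt5,5\sqrt5,0,\dots,0)$.

\emph{The matrix $B$.} Here $s=|x|\,|y|=5$ and $\tau=y^Tx=4$, so Lemma~\ref{lem:rankone} gives $\delta(B)=(4,1,0,\dots,0)$.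

\emph{The matrix $A$.} The two nonzero rows of $A_3$ are orthogonal and have length $\sqrt5$, so $\sigma(A_3)=(\sqrt5,\sqrt5,0)$ and $\delta_1(A)\le\|A\|=\sqrt5$. By \eqref{eq:frob}, $\|A_3+\varepsilon\|_F^2=10-2\varepsilon+3\varepsilon^2$ for real $\varepsilon$, which equals $29/3$ at the minimum point $\varepsilon=1/3$. By Weyl's inequality $\sigma_2(A_3+\frac13)\ge\sqrt5-\frac13>\frac13$, so the two largest singular values of $A+\frac13=(A_3+\frac13)\oplus\frac13I_{n-3}$ are those of $A_3+\frac13$. Therefore
\[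
K_A(2)\le\|A_3+\tfrac13\|_{(2)}\le\sqrt2\,\|A_3+\tfrac13\|_F=\sqrt{58/3}<\sqrt{20}=2\sqrt5 .
\]

\emph{Conclusion.} For every $k$ with $2\le k\le n$,
\[
\sum_{i\le k}\delta_i(A)\delta_i(B)=4\delta_1(A)+\delta_2(A)=3\delta_1(A)+K_A(2)\le3\sqrt5+\sqrt{58/3}<5\sqrt5,
\]
while $\|[A,B]\|_{(k)}=10\sqrt5$.
\end{proof}

\section{Layers and the one-sided inequality}\label{sec:layers}

The dependence of the best scalar on $k$ does not always destroy the conjecture. The smallest example that shows how to live with it is $B=\operatorname{diag}(1,0,0)$.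

\begin{example}\label{ex:proj}
Lemma~\ref{lem:rankone} with $s=\tau=1$ gives $\delta(B)=(\frac12,\frac12,0)$. No scalar is optimal for all $k$: $\|B-\beta\|=\max(|1-\beta|,|\beta|)$ equals $\frac12$ only for $\beta=\frac12$, and $\|B-\frac12\|_1=\frac32>1=K_B(3)$. For $k=2,3$ the inequality \eqref{eq:conjk} asks for $\|[A,B]\|_{(k)}\le K_A(2)$. For $k=3$, the shifts $\beta=\frac12$ and $\beta=0$ in \eqref{eq:horn} give only the bounds $K_A(3)$ and $2K_A(1)$. To do better, split $A-\alpha=A_0+A_1$ with $\|A_0\|_1+2\|A_1\|=K_A(2)$, and use a different shift of $B$ for each part: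
\[
\|[A,B]\|_1\le\|[A_0,B-\tfrac12]\|_1+\|[A_1,B]\|_1\le2\cdot\tfrac12\|A_0\|_1+2\|A_1\|\cdot1=K_A(2).
\]
\end{example}

The example uses only two numbers attached to $B$, its distances to the scalars in the operator norm and in the trace norm. Let $1\le j\le n$ be an integer and $q\ge0$. We call $P\in M_n$ a \emph{layer of width $j$ and height $q$} if
\[
K_P(1)\le q\qquad\text{and}\qquad K_P(n)\le jq .
\]
Equivalently, $K_P(t)\le q\min(t,j)$ for all $t>0$: the choices $A_0=0$ and $A_1=0$ give $K_P(t)\le tK_P(1)$ and $K_P(t)\le K_P(n)$, and conversely one takes $t=1$ and $t=n$. The model is $q$ times a partial isometry of rank $j$, that is, a matrix with $j$ singular values equal to $q$ and the others equal to $0$. The definition is more generous, because the two conditions may be met with different scalars; $\operatorname{diag}(1,0,0)$ is a layer of width $2$ and height $\frac12$.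

\begin{lemma}\label{lem:layer}
If $P$ is a layer of width $j$ and height $q$, then $\|[A,P]\|_{(k)}\le2q\,K_A(\min(j,k))$ for all $A\in M_n$ and $1\le k\le n$.
\end{lemma}

\begin{proof}
Choose $\beta,\beta'$ with $\|P-\beta\|\le q$ and $\|P-\beta'\|_1\le jq$. For every $\alpha$ we have $\|[A,P]\|_{(k)}=\|[A-\alpha,P-\beta]\|_{(k)}\le2q\|A-\alpha\|_{(k)}$, so $\|[A,P]\|_{(k)}\le2qK_A(k)$. Next, write $A-\alpha=A_0+A_1$ with $\|A_0\|_1+j\|A_1\|=K_A(j)$. Then
\[
\|[A,P]\|_{(k)}\le\|[A_0,P-\beta]\|_1+\|[A_1,P-\beta']\|_1\le2q\|A_0\|_1+2jq\|A_1\|=2qK_A(j).\qedhere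
\]
\end{proof}

A matrix that is a sum of layers inherits a commutator bound.

\begin{proposition}\label{prop:sum}
Suppose that $B-\beta=P_1+\dots+P_n$, where $P_j$ is a layer of width $j$ and height $q_j$, and put $h_i=q_i+\dots+q_n$. Then for all $A\in M_n$ and $1\le k\le n$
\[
\|[A,B]\|_{(k)}\le2\sum_{i\le k}\delta_i(A)\,h_i\qquad\text{and}\qquad K_B(k)\le\sum_{i\le k}h_i .
\]
\end{proposition}

\begin{proof}
For any numbers $d_1,\dots,d_n$, exchanging the order of summation gives
\begin{equation}\label{eq:swap}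
\sum_{j=1}^nq_j\sum_{i\le\min(j,k)}d_i=\sum_{i\le k}d_i\sum_{j\ge i}q_j=\sum_{i\le k}d_ih_i .
\end{equation}
By Lemma~\ref{lem:layer}, $\|[A,B]\|_{(k)}\le\sum_j\|[A,P_j]\|_{(k)}\le2\sum_jq_jK_A(\min(j,k))$, and \eqref{eq:swap} with $d_i=\delta_i(A)$ gives the first inequality. By subadditivity $K_B(k)\le\sum_jK_{P_j}(k)\le\sum_jq_j\min(j,k)$, and \eqref{eq:swap} with $d_i=1$ gives the second.
\end{proof}

The second inequality says that $\delta(B)\prec_w h$ for every decomposition, so the best one can hope for is $h=\delta(B)$, that is,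
\begin{equation}\label{eq:exact}
q_j=\delta_j(B)-\delta_{j+1}(B),\qquad\delta_{n+1}(B):=0 .
\end{equation}
A decomposition with the heights \eqref{eq:exact} proves \eqref{eq:conjk} for this $B$ and all $A$. By Theorem~\ref{thm:counter} it does not always exist: modulo scalars, $B_3$ is not the sum of a layer of width $1$ and height $3$, a layer of width $2$ and height $1$, and a layer of height $0$ (a scalar). The singular value decomposition always gives a decomposition with $h=\sigma(B-\beta)$.

\begin{proof}[Proof of Theorem~\ref{thm:onesided}]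
Since $[A,B]=-[B,A]$, it is enough to prove the first inequality. Let $B-\beta=\sum_{i=1}^n\sigma_iu_iv_i^*$ with $\sigma_i=\sigma_i(B-\beta)$ and orthonormal bases $(u_i)$, $(v_i)$. Put $\sigma_{n+1}=0$, $q_j=\sigma_j-\sigma_{j+1}\ge0$ and $V_j=\sum_{i\le j}u_iv_i^*$. Then $h_i=q_i+\dots+q_n=\sigma_i$, so $B-\beta=\sum_jq_jV_j$. Since $\|V_j\|=1$ and $\|V_j\|_1=j$, the matrix $q_jV_j$ is a layer of width $j$ and height $q_j$. Proposition~\ref{prop:sum} gives the inequality. The majorization form follows because the vectors on the right are nonincreasing.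
\end{proof}

\begin{remark}\label{rem:sharp}
Both bounds are attained by the matrices of Theorem~\ref{thm:counter} at $k=2$. With $\beta=0$ the first reads $10\sqrt5\le2\cdot5\,\delta_1(A)\le10\sqrt5$. With $\alpha=0$ the second reads $10\sqrt5\le2\sqrt5\,(\delta_1(B)+\delta_2(B))=10\sqrt5$. So one may replace one factor in $2\,\sigma(A-\alpha)\sigma(B-\beta)$ by discrepancy values and keep the sharp constant $2$, but in general not both.
\end{remark}

\section{Two classes for which the conjecture holds}\label{sec:classes}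

By the antisymmetry of the commutator it is enough to prove Theorem~\ref{thm:classes} with the condition imposed on $B$.

\begin{proof}[Proof of Theorem~\ref{thm:classes}(i)]
If $\beta$ minimizes $\|B-\beta\|_{(k)}$ for all $k$, then $\delta(B)=\sigma(B-\beta)$, and the claim is the first inequality of Theorem~\ref{thm:onesided}. It remains to verify the two examples, and we may take $\beta=0$.

Let $B$ be unitarily similar to $\omega B$, where $\omega\ne1$ and $\omega^N=1$. Then $\|B-\alpha\|_{(k)}=\|\omega B-\omega\alpha\|_{(k)}=\|B-\omega\alpha\|_{(k)}$, so $\|B-\omega^l\alpha\|_{(k)}=\|B-\alpha\|_{(k)}$ for all $l$. Since $\omega\ne1$, we have $\sum_{l=0}^{N-1}\omega^l=0$. Thus $B$ is the average of the $N$ matrices $B-\omega^l\alpha$, and $\|B\|_{(k)}\le\|B-\alpha\|_{(k)}$.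

Let $B=cW$ with $W$ unitary and $\operatorname{tr}W=0$. The matrix $X=\frac knW$ is traceless with $\|X\|\le1$ and $\|X\|_1=k$, so Lemma~\ref{lem:test} gives $K_B(k)\ge|\operatorname{tr}X^*B|=k|c|=\|B\|_{(k)}$.
\end{proof}

Example~\ref{ex:proj} shows that a Hermitian matrix need not satisfy (i), so (ii) needs a new decomposition. Cutting $B-\beta$ by its singular values treats the positive and the negative eigenvalues separately. Instead we pair the $j$-th gap from the top of the spectrum with the $j$-th gap from the bottom. The resulting piece can be centered by its own scalar in the operator norm, while it is left unshifted in the trace norm. This produces the heights \eqref{eq:exact}.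

\begin{lemma}\label{lem:herm}
Let $B\in M_n$ be Hermitian with eigenvalues $b_1\ge\dots\ge b_n$. Let $m=\lfloor n/2\rfloor$, $r_j=\frac12(b_j-b_{n+1-j})$ for $1\le j\le m$, and $r_{m+1}=0$. Then $B-b_{m+1}=B_1+\dots+B_m$, where $B_j$ is a layer of width $2j$ and height $r_j-r_{j+1}$, and $\delta_i(B)=r_{\lceil i/2\rceil}$ for $1\le i\le n$.
\end{lemma}

\begin{proof}
For $n=1$ there is nothing to prove, so let $n\ge2$. Let $f_1,\dots,f_n$ be orthonormal eigenvectors for $b_1,\dots,b_n$. For $1\le j\le m$ let $P_j^+$ and $P_j^-$ be the orthogonal projections onto the span of $f_1,\dots,f_j$ and onto the span of $f_{n+1-j},\dots,f_n$; their ranges are orthogonal because $2j\le n$. Define the gaps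
\[
a_j^+=b_j-b_{j+1}\quad(j\le m),\qquad a_j^-=b_{n-j}-b_{n+1-j}\quad(j<m),\qquad a_m^-=b_{m+1}-b_{n+1-m}.
\]
All of them are nonnegative, since $n+1-m\ge m+1$, and $a_j^++a_j^-=2\rho_j$ with $\rho_j=r_j-r_{j+1}$ for $1\le j\le m$. Put $B_j=a_j^+P_j^+-a_j^-P_j^-$.

\emph{The sum.} For $i\le m$, the matrix $\sum_jB_j$ multiplies $f_i$ by $a_i^++\dots+a_m^+=b_i-b_{m+1}$ and $f_{n+1-i}$ by $-(a_i^-+\dots+a_m^-)=b_{n+1-i}-b_{m+1}$. If $n$ is odd, the remaining vector $f_{m+1}$ is annihilated. So $\sum_jB_j=B-b_{m+1}$.

\emph{The layers.} The eigenvalues $a_j^+$ and $-a_j^-$ occur on $j$-dimensional subspaces and $B_j$ vanishes on the orthogonal complement of these, so $\|B_j\|_1=j(a_j^++a_j^-)=2j\rho_j$. All eigenvalues lie in the interval $[-a_j^-,a_j^+]$ of length $2\rho_j$, so $\|B_j-\nu_j\|\le\rho_j$ for its midpoint $\nu_j$.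

\emph{The discrepancy values.} Apply Proposition~\ref{prop:sum} with $P_{2j}=B_j$, $q_{2j}=\rho_j$, and $P_l=0$, $q_l=0$ for odd $l$. Then $h_i=\sum_{2j\ge i}\rho_j=r_{\lceil i/2\rceil}$, and $K_B(k)\le R_k:=\sum_{i\le k}r_{\lceil i/2\rceil}$. We prove the reverse inequality. For $k=2l$ with $1\le l\le m$, the matrix $X=P_l^+-P_l^-$ is Hermitian and traceless with $\|X\|=1$ and $\|X\|_1=2l$, so Lemma~\ref{lem:test} gives $K_B(2l)\ge\operatorname{tr}XB=2(r_1+\dots+r_l)=R_{2l}$. For $k=2l+1$ with $0\le l<m$, concavity gives $K_B(2l+1)\ge\frac12(R_{2l}+R_{2l+2})=R_{2l}+r_{l+1}=R_{2l+1}$, where $R_0=0$. For $k=n=2m+1$, monotonicity gives $K_B(n)\ge R_{2m}=R_n$. So $K_B(k)=R_k$ for all $k$.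
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:classes}(ii)]
A normal matrix with collinear spectrum has the form $\beta+e^{i\theta}H$ with $H$ Hermitian, and neither side of \eqref{eq:conjk} changes when $B$ is replaced by $H$. For Hermitian $B$ the decomposition of Lemma~\ref{lem:herm} has $h_i=r_{\lceil i/2\rceil}=\delta_i(B)$, and Proposition~\ref{prop:sum} gives \eqref{eq:conjk}.
\end{proof}

Collinearity enters through the order of the eigenvalues: it provides the nonnegative gaps, and it puts $0$ between the eigenvalues $-a_j^-$ and $a_j^+$ of $B_j$, so that the same number $\rho_j$ controls both norms.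

\section{A dimension-free constant}\label{sec:constant}

For a general $B$ the heights \eqref{eq:exact} cannot be reached, but they can be reached up to an absolute factor. Recall that a layer is described by the inequality $K_P(t)\le q\min(t,j)$. We must therefore pass from a bound of $K_B$ by a sum of concave functions to a decomposition of $B$ whose terms are bounded by the individual summands. This is the content of the $K$-divisibility theorem of interpolation theory.

A \emph{Banach couple} $(X_0,X_1)$ is a pair of Banach spaces continuously embedded in one Hausdorff topological vector space. Its \emph{$K$-functional} is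
\[
K(t,b)=\inf\{\|b_0\|_{X_0}+t\|b_1\|_{X_1}: b=b_0+b_1,\ b_0\in X_0,\ b_1\in X_1\},\qquad t>0,\ b\in X_0+X_1 .
\]
The couple is \emph{mutually closed} if the closed unit ball of each $X_i$ is closed in $X_0+X_1$ for the norm $K(1,\cdot)$. We use the $K$-divisibility theorem \cite{BK} with the constant from \cite{CJM}.

\begin{theorem}[$K$-divisibility]\label{thm:Kdiv}
Let $(X_0,X_1)$ be a mutually closed Banach couple and let $\gamma>3+2\sqrt2$. If $K(t,b)\le\sum_j\varphi_j(t)$ for all $t>0$, with finitely many nonnegative concave functions $\varphi_j$ on $(0,\infty)$, then $b=\sum_jb_j$ with $K(t,b_j)\le\gamma\varphi_j(t)$ for all $t>0$ and all $j$.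
\end{theorem}

We take $X_0=X_1=M_n/\mathbb{C}I$ with the quotient norms $\|\cdot\|^{\delta}_{(n)}$ on $X_0$ and $\|\cdot\|^{\delta}_{(1)}$ on $X_1$. All norms on this finite-dimensional space are equivalent, so the couple is mutually closed. A decomposition of the class of $B$ together with a choice of representatives is the same as a pair $(B_0,B_1)$ with $B-B_0-B_1\in\mathbb{C}I$, so the $K$-functional of the class of $B$ is $K_B(t)$.

Let $c_j=\delta_j(B)-\delta_{j+1}(B)\ge0$ be the heights \eqref{eq:exact} and let $L(t)=\sum_{j=1}^nc_j\min(t,j)$. By \eqref{eq:swap} with $d_i=1$, $L(k)=K_B(k)$ for $k=0,\dots,n$. Moreover $L$ is affine between consecutive integers and constant for $t\ge n$. Theorem~\ref{thm:Kdiv} needs an upper bound of $K_B(t)$ for all real $t>0$, and between the integers the concave function $K_B$ lies above its interpolant $L$. The excess is bounded.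

\begin{lemma}\label{lem:interp}
$K_B(t)\le\frac{1+\sqrt2}2\,L(t)$ for all $t>0$.
\end{lemma}

\begin{proof}
For $t\le1$, for $t\ge n$ and for integer $t$ we have $K_B(t)=L(t)$ by Lemma~\ref{lem:K}. Let $t=j+u$ with $1\le j<n$ and $0<u<1$, and write $\delta_j$ for $\delta_j(B)$. If $\delta_j=0$, then $\delta_{j+1}=0$, so $K_B$ and $L$ are constant and equal on $[j,j+1]$. Otherwise let $p=\delta_{j+1}/\delta_j\in[0,1]$, $w=\min(u,p)$ and $\kappa=K_B(j)/\delta_j\ge1$. Concavity bounds the slope of $K_B$ to the right of $j$ by the slope $\delta_j$ of the chord over $[j-1,j]$, so $K_B(t)\le K_B(j)+u\delta_j$. Monotonicity gives $K_B(t)\le K_B(j+1)=K_B(j)+p\delta_j$. Hence $K_B(t)\le(\kappa+w)\delta_j$, while $L(t)=(\kappa+up)\delta_j$. Since $u,p\in[0,1]$, we have $w\ge up\ge w^2$, and therefore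
\[
\frac{K_B(t)}{L(t)}\le1+\frac{w-up}{\kappa+up}\le1+\frac{w-up}{1+up}=\frac{1+w}{1+up}\le\frac{1+w}{1+w^2}\le\frac{1+\sqrt2}2 .
\]
The last step is the identity $\frac{1+\sqrt2}2(1+w^2)-(1+w)=\frac{1+\sqrt2}2\big(w-\sqrt2+1\big)^2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:constant}]
\emph{Upper bound.} Let $A,B\in M_n$, $\gamma>3+2\sqrt2$ and $\gamma'=\gamma\,\frac{1+\sqrt2}2$. By Lemma~\ref{lem:interp}, Theorem~\ref{thm:Kdiv} applies to the class of $B$ with $\varphi_j(t)=\frac{1+\sqrt2}2c_j\min(t,j)$. It gives matrices $P_1,\dots,P_n$ and a scalar $\beta$ with $B-\beta=\sum_jP_j$ and $K_{P_j}(t)\le\gamma'c_j\min(t,j)$. So $P_j$ is a layer of width $j$ and height $\gamma'c_j$, and $h_i=\gamma'\delta_i(B)$. By Proposition~\ref{prop:sum},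
\[
\|[A,B]\|_{(k)}\le2\gamma'\sum_{i\le k}\delta_i(A)\delta_i(B).
\]
As $\gamma$ decreases to $3+2\sqrt2=(1+\sqrt2)^2$, the factor $2\gamma'=\gamma(1+\sqrt2)$ tends to $(1+\sqrt2)^3$. So $(1+\sqrt2)^3$ is an admissible constant. The admissible constants form a closed set, which is bounded below by the examples that follow, so $C_n$ exists and $C_n\le(1+\sqrt2)^3$.

\emph{The case $n=2$.} Theorem~\ref{thm:two} gives $C_2\le2$. For the traceless unitary matrices $A=\operatorname{diag}(1,-1)$ and $B=\begin{pmatrix}0&1\\1&0\end{pmatrix}$ we have $\delta(A)=\delta(B)=(1,1)$ by Lemma~\ref{lem:traceless}, and $[A,B]=\begin{pmatrix}0&2\\-2&0\end{pmatrix}$ has singular values $(2,2)$. So $C_2=2$.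

\emph{Lower bound for $n\ge3$.} The matrices of Theorem~\ref{thm:counter} and $k=n$ give $10\sqrt5\le C_n(3\sqrt5+\sqrt{58/3})$. Since $2.236<\sqrt5<2.2361$ and $\sqrt{58/3}<4.397$, we have $2.013\,(3\sqrt5+\sqrt{58/3})<2.013\cdot11.1053<22.36<10\sqrt5$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{BK}
Brudnyi and Krugljak, \emph{Interpolation Functors and Interpolation Spaces I}, North-Holland, 1991.

\bibitem{CJM}
Cwikel, Jawerth and Milman, \emph{On the fundamental lemma of interpolation theory}, J. Approx. Theory 60 (1990).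

\bibitem{HS}
Pourya Habib Zadeh and Suvrit Sra, \emph{Introducing Discrepancy Values of Matrices with Application to Bounding Norms of Commutators}, arXiv:2111.11855 (2021).

\end{thebibliography}
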